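# Rank against border rank on a tensor square: a curve in $\mathbb P^9$ with $\mathrm R(p\otimes p)=\mathrm R(p)^2$

## 1. A tensor square whose rank does not drop

We work over $\mathbb C$. A *variety* is projective, irreducible, reduced and not contained in a hyperplane. The symbols $\mathrm R_X$, $\underline{\mathrm R}_X$ and $X^{\times k}$ (rank, border rank, iterated Segre product) are recalled in Section 2.

**Theorem 1.** For $f\in\mathbb C[t]_{\le 10}$ write $f=\sum_{i=0}^{10}f_it^i$, and set
$$L=\{f\in\mathbb C[t]_{\le 10}: f_4+f_7+f_{10}=0\},\qquad V=L^*,\qquad \mathbb PV=\mathbb P^9 .$$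
Let $\mathrm{ev}_t\in V$ be $f\mapsto f(t)$ for $t\in\mathbb C$, let $\mathrm{ev}_\infty(f)=f_{10}$, let $X=\{[\mathrm{ev}_t]:t\in\mathbb P^1\}$, and let $p\in V$ be $p(f)=f'(0)=f_1$. Then $X\subset\mathbb P^9$ is a variety, in fact a smooth rational curve, and
$$\underline{\mathrm R}_X(p)=2,\qquad \mathrm R_X(p)=3,\qquad \mathrm R_{X^{\times 2}}(p\otimes p)=9=\mathrm R_X(p)^2 .$$
Consequently the following conjecture is **false**: *let $X\subseteq\mathbb P^n$ be a variety and $p\in\mathbb P^n$; if $\underline{\mathrm R}_X(p)<\mathrm R_X(p)$, then $\mathrm R_{X^{\times 2}}(p\otimes p)<\mathrm R_X(p)^2$.*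

The conjecture is taken from Edoardo Ballico, Alessandra Bernardi, Fulvio Gesmundo, Alessandro Oneto, Emanuele Ventura, "Geometric conditions for strict submultiplicativity of rank and border rank", arXiv:1909.03811 (2019).

The values $2$, $3$ and the exponent $2$ play no special role.

**Theorem 2.** Let $2\le s<r$, $M\ge 1$ and $d\ge (r-1)M+r+s-1$. There are a smooth rational curve $X\subset\mathbb P^{d-1}$ (nondegenerate) and a point $p$ with $\underline{\mathrm R}_X(p)=s$ and $\mathrm R_X(p)=r$ such that, for every variety $Y\subseteq\mathbb PU$ and every $u\in\mathbb PU$ with $\mathrm R_Y(u)\le M$,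
$$\mathrm R_{X\times Y}(p\otimes u)=\mathrm R_X(p)\,\mathrm R_Y(u).$$

**Corollary 3.** For all $2\le s<r$ and $k\ge1$ there are such $X,p$ with $\underline{\mathrm R}_X(p)=s$, $\mathrm R_X(p)=r$ and $\mathrm R_{X^{\times j}}(p^{\otimes j})=r^j$ for all $1\le j\le k$; any $d\ge (r-1)r^{k-1}+r+s-1$ is allowed. For $k=2$ and $(s,r)=(2,3)$ this means any $d\ge 10$, so the conjecture fails for curves in $\mathbb P^n$ for every $n\ge 9$.

In the positive direction, strictness does appear at some power, and one can say when.

**Theorem 4.** Let $X\subseteq\mathbb P^n$ be a variety and $p\in\mathbb P^n$ with $s=\underline{\mathrm R}_X(p)<r=\mathrm R_X(p)$. Then for all $k\ge1$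
$$\mathrm R_{X^{\times k}}(p^{\otimes k})\le\binom{n+k}{n}s^k .$$
Hence $\mathrm R_{X^{\times k}}(p^{\otimes k})<r^k$ whenever $\binom{n+k}{n}\left(\frac{n}{n+1}\right)^k<1$. This holds for all large $k$, with a bound depending on $n$ only.

**Corollary 5.** For $n\ge 9$ let $e(n)$ be the least $k$ such that $\mathrm R_{X^{\times k}}(p^{\otimes k})<\mathrm R_X(p)^k$ for all varieties $X\subseteq\mathbb P^n$ and all $p\in\mathbb P^n$ with $\underline{\mathrm R}_X(p)<\mathrm R_X(p)$. Then
$$1+\Big\lfloor \log_3\tfrac{n-3}{2}\Big\rfloor<e(n)<\infty .$$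
In particular $e(n)\ge 3$ for all $n\ge9$. No exponent independent of $n$ suffices, even with $(\underline{\mathrm R},\mathrm R)=(s,r)$ fixed in advance, for any $2\le s<r$.

## 2. Rank, border rank and Segre products

**Definition (rank).** For a variety $X\subseteq\mathbb PV$ and $p\in\mathbb PV$,
$$\mathrm R_X(p)=\min\{r \mid \exists\, q_1,\dots,q_r\in X,\ p\in\langle q_1,\dots,q_r\rangle\}.$$
We use the same letter for a point and for a nonzero vector representing it, and $\widehat X\subset V$ denotes the affine cone over $X$. So $\mathrm R_X(p)$ is the least number of nonzero vectors of $\widehat X$ with sum $p$. Since $X$ is nondegenerate, $\widehat X$ contains a basis of $V$, so $\mathrm R_X(p)\le\dim V$.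

**Definition (border rank).** Let $\sigma_r(X)$ be the Zariski closure of the set of points of $X$-rank at most $r$. Then $\underline{\mathrm R}_X(p)=\min\{r\mid p\in\sigma_r(X)\}$.

The vectors of rank at most $r$, together with $0$, are the image of the addition map $\widehat X^{\,r}\to V$. By Chevalley's theorem this set is constructible, and so is the set of points of rank at most $r$. For constructible sets the Zariski and Euclidean closures agree. Hence:

$$p\in\sigma_r(X)\iff \text{some vector representing } p \text{ is a Euclidean limit of vectors of rank}\le r. \tag{1}$$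

(If points $[g_i]$ converge to $[p]$, the representatives can be rescaled so that $g_i\to p$.)

*Examples.* If $X=\mathbb P^a\times\mathbb P^b$ is the variety of rank-one matrices, $\mathrm R_X$ is matrix rank. The matrices of rank at most $r$ are cut out by minors, so they form a closed set, and border rank equals rank. If $X$ is a plane conic, a point of $\mathbb P^2$ is a binary quadratic form up to scalar, and every such form is a square or a sum of two squares. Again border rank equals rank.

**Definition (Segre product).** For $X_1\subseteq\mathbb PV_1$ and $X_2\subseteq\mathbb PV_2$, the variety $X_1\times X_2\subseteq\mathbb P(V_1\otimes V_2)$ is the image of $([v_1],[v_2])\mapsto[v_1\otimes v_2]$. We write $X^{\times k}$ for the $k$-fold product.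

This is again a variety in our sense: if vectors of $\widehat X_i$ span $V_i$ for $i=1,2$, then their tensor products span $V_1\otimes V_2$. The point $Y=\mathbb P^0=\mathbb P\mathbb C$ is allowed, with $X\times\mathbb P^0=X$; for $u=1\in\mathbb C$ we have $\mathrm R_{\mathbb P^0}(u)=1$.

If $p_1=\sum_{i\le r_1} a_i$ with $a_i\in\widehat X_1$ and $p_2=\sum_{j\le r_2} b_j$ with $b_j\in\widehat X_2$, then $p_1\otimes p_2=\sum_{i,j}a_i\otimes b_j$, so
$$\mathrm R_{X_1\times X_2}(p_1\otimes p_2)\le\mathrm R_{X_1}(p_1)\,\mathrm R_{X_2}(p_2). \tag{2}$$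

The conjecture predicts that (2) is strict for $p_1=p_2=p$ as soon as $p$ is a limit of points of smaller rank. The obvious heuristic is this. If $p=\lim g_i$ with $\mathrm R_X(g_i)\le s<r$, then $p\otimes p=\lim g_i\otimes g_i$ has border rank at most $s^2<r^2$. But the heuristic bounds only the border rank, and a limit of tensors of rank at most $s^2$ may have larger rank. So it stops short of a proof, and Theorem 1 shows that the gap is real.

## 3. Tangent points of rational normal curves: nine becomes eight

The simplest curve with a point satisfying $\underline{\mathrm R}<\mathrm R$ is the twisted cubic. Represent $\mathbb P^3$ as $\mathbb P(\mathbb C[t]_{\le3}^*)$ and let $C=\{[\mathrm{ev}_t]:t\in\mathbb P^1\}$, where $\mathrm{ev}_\infty(f)=f_3$. In the dual of the monomial basis this is $[1:t:t^2:t^3]$. Let $p(f)=f_1=f'(0)$.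

*Border rank.* $p=\lim_{\varepsilon\to0}\frac1\varepsilon(\mathrm{ev}_\varepsilon-\mathrm{ev}_0)$, so $\underline{\mathrm R}_C(p)\le2$.

*Rank.* For $\lambda\ne0$ put $a_\lambda=\frac1{2\lambda}(\mathrm{ev}_\lambda-\mathrm{ev}_{-\lambda})$ and $e=\mathrm{ev}_\infty$. Then $a_\lambda(f)=f_1+\lambda^2f_3$, that is,
$$a_\lambda=p+\lambda^2e. \tag{3}$$
So $p=a_\lambda-\lambda^2e$ has rank at most $3$. It is not in the span of two points $\mathrm{ev}_a,\mathrm{ev}_b$. Indeed, if $a,b\neq0$, the four functionals $f(0),f'(0),f(a),f(b)$ are independent on cubics, because a nonzero binary form of degree $3$ does not have $4$ zeros counted with multiplicity. If $a=0$, the three functionals $f(0),f'(0),f(b)$ are independent. So $\mathrm R_C(p)=3$. In particular $p\notin C$, so $\underline{\mathrm R}_C(p)=2$.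

*The square.* The inequality (2) gives $\mathrm R_{C^{\times2}}(p\otimes p)\le9$. But (3) is a one-parameter family of decompositions, and they can be combined:
$$a_\lambda\otimes a_\lambda-\lambda^2\,a_\nu\otimes e-\lambda^2\,e\otimes a_\kappa=p\otimes p+\lambda^2\big(\lambda^2-\nu^2-\kappa^2\big)\,e\otimes e .$$
With $\lambda=5$, $\nu=3$, $\kappa=4$ the last term vanishes:
$$p\otimes p=a_5\otimes a_5-25\,a_3\otimes e-25\,e\otimes a_4 ,$$
and the right side uses $4+2+2=8$ points of $C\times C$. So the rank of $p\otimes p$ is at most $8<9$, as the conjecture predicts.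

The same happens on the rational normal curve of any degree $d\ge3$, with $p(f)=f_1$ on $\mathbb C[t]_{\le d}$ and $e(f)=f_d$. Let $\zeta$ be a primitive $(d-1)$-st root of unity and $a_\lambda=\frac{1}{(d-1)\lambda}\sum_{j=0}^{d-2}\zeta^{-j}\mathrm{ev}_{\lambda\zeta^j}$. On $t^i$ this takes the value $\lambda^{i-1}$ if $i\equiv1 \bmod (d-1)$ and $0$ otherwise. For $0\le i\le d$ only $i=1$ and $i=d$ survive, so $a_\lambda=p+\lambda^{d-1}e$ and $\mathrm R(p)\le d$. Conversely, $p$ is not in the span of $d-1$ distinct points: the functional $f'(0)$, the functional $f(0)$, and the evaluations at those of the points different from $0$ are together at most $d+1$ conditions of a single vanishing divisor, hence independent. So $\mathrm R(p)=d$. If $\nu^{d-1}+\kappa^{d-1}=\lambda^{d-1}$, then $p\otimes p=a_\lambda\otimes a_\lambda-\lambda^{d-1}a_\nu\otimes e-\lambda^{d-1}e\otimes a_\kappa$, with $(d-1)^2+2(d-1)=d^2-1$ terms.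

So rational normal curves with these tangent points are not counterexamples. The drop came from having many shortest decompositions of $p$ to play against one another.

## 4. Contracting one factor gives only an additive bound

To prove a lower bound on the rank of $p\otimes u$ we need a tool. The basic one is contraction.

**Lemma 6.** Let $X\subseteq\mathbb PV$, $Y\subseteq\mathbb PU$ be varieties and $p\otimes u=\sum_{i=1}^Nx_i\otimes b_i$ with $x_i\in\widehat X$, $b_i\in\widehat Y$. If $f\in V^*$ satisfies $f(p)=1$, then $\#\{i: f(x_i)\ne0\}\ge\mathrm R_Y(u)$.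

*Proof.* Apply $f\otimes\mathrm{id}:V\otimes U\to U$. The result is $u=\sum_if(x_i)b_i$, which expresses $u$ by the terms with $f(x_i)\neq0$. $\square$

The natural first use is to choose one $f$ killing as many $x_i$ as possible. Take the rational normal curve of degree $d$ and the tangent point $p$ of Section 3, and write $x_i=\mathrm{ev}_{t_i}$ (scalars go into $b_i$), with $R=\mathrm R_Y(u)$. Contracting instead with $g\in U^*$, $g(u)=1$, gives $p=\sum_ig(b_i)\mathrm{ev}_{t_i}$, so at least $\mathrm R(p)=d$ distinct values $t_i$ occur. Pick $d-1$ of them. As $p$ is not in the span of the corresponding points, some $f$ vanishes there with $f(p)=1$. Lemma 6 yields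
$$N\ge (d-1)+R .$$
The argument stops here: one functional gives the *sum* $r-1+R$ with $r=d$. For the twisted cubic and $u=p$ this says $N\ge5$, while we want to force $N\geq 9$.

To get the *product* $rR$ one would like $r$ functionals with **disjoint** sets of survivors. Suppose $p=\sum_{l=1}^rx_{z_l}$ is a decomposition along points $z_1,\dots,z_r$ of the curve. Suppose that for each $j$ there is $f_j$ with $f_j(p)=1$ that vanishes at every $t_i$ occurring in the decomposition of $p\otimes u$, except at those equal to $z_j$. Then Lemma 6 gives at least $R$ indices with $t_i=z_j$, for each $j$, hence $N\ge rR$. We cannot ask $f_j$ to vanish at all the $z_l$, because $p$ is in their span, but vanishing at all except one is consistent.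

How many further points can $f_j$ be made to kill? On the rational normal curve of degree $d$, where $r=d$, the conditions $f_j(0)=0$, $f_j'(0)=1$, $f_j(z_l)=0$ for $l\ne j$ already number $2+(d-1)=d+1$, the full dimension of the space of polynomials. There is no room for any other point $t_i$. In the eight-term formula above, with $z$'s equal to $5,-5,\infty$, the extra first coordinates $\pm3$ are exactly the ones that could not be killed.

So we want room for a number $D$ of extra points. If more than $D$ extra points occur, we kill $D$ of them and the additive bound gives $N\ge D+R$, which is at least $rR$ as soon as $D\ge(r-1)R$. For $r=R=3$ we need $D=6$, hence $2+3+6=11$ independent conditions, hence degree $d=10$. On the rational normal curve of degree $10$, however, the tangent point has rank $10$, not $3$.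

The way out is to *force* the rank down to $3$ by one linear relation. Restrict to the polynomials $f$ for which $f'(0)$ is a fixed combination of three values $f(z_1),f(z_2),f(z_3)$. On the full space the eleven values $f(0),f'(0),f(z_l),f(b)$ remain free, and a polynomial with prescribed values lies in the subspace exactly when the prescribed values satisfy the relation. The requirement "$f'(0)=1$, one $z_j$ survives" can be made to satisfy it.

## 5. The degree ten curve with one relation

We prove Theorem 1, except for the smoothness of $X$, which is shown at the end of Section 7. Let $\omega=e^{2\pi i/3}$ and $c_j=\omega^{-j}/3$ for $j=0,1,2$.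

**Step 1: $L$ is the space cut out by the relation.** The aim is to rewrite the definition of $L$. For $f=t^i$ we have $\sum_jc_j\omega^{ij}=\frac13\sum_j\omega^{(i-1)j}$, which is $1$ if $i\equiv1\bmod 3$ and $0$ otherwise. So for $f\in\mathbb C[t]_{\le10}$
$$\sum_{j=0}^2c_jf(\omega^j)=f_1+f_4+f_7+f_{10},\qquad\text{hence}\qquad f\in L\iff f'(0)=\sum_{j=0}^2c_jf(\omega^j). \tag{4}$$
In particular $p=\sum_jc_j\,\mathrm{ev}_{\omega^j}$ in $V=L^*$, so $\mathrm R_X(p)\le3$.

**Step 2: $X$ is a variety and $p$ is a point.** A basis of $L$ is $1,t,t^2,t^3,t^5,t^6,t^8,t^9,t^4-t^7,t^7-t^{10}$, so $\dim L=10$ and $X$ is the closure of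
$$[1:t:t^2:t^3:t^5:t^6:t^8:t^9:t^4-t^7:t^7-t^{10}].$$
Since $1\in L$, $\mathrm{ev}_t\neq0$ for $t\in\mathbb C$; since $t^7-t^{10}\in L$, $\mathrm{ev}_\infty\ne0$. So $X$ is the image of a morphism from $\mathbb P^1$; it is projective and irreducible, and we give it its reduced structure. A hyperplane containing $X$ would be some nonzero $f\in L$ vanishing at all $t$, which is impossible. Finally $p\ne0$ since $p(t)=1$ and $t\in L$.

**Step 3: interpolation inside $L$.** This produces the functionals $f_j$ of Section 4, with room for six extra points.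

**Lemma 7.** Let $B\subset\mathbb P^1\setminus\{0,1,\omega,\omega^2\}$ with $|B|\le6$ and $j\in\{0,1,2\}$. There is $f\in L$ with $\mathrm{ev}_b(f)=0$ for $b\in B$, $f(0)=0$, $f(\omega^l)=0$ for $l\ne j$, and $p(f)=1$.

*Proof.* Enlarge $B$ so that $|B|=6$. Consider the $11$ functionals $\mathrm{ev}_b$ $(b\in B)$, $f(0)$, $f'(0)$, $f(1)$, $f(\omega)$, $f(\omega^2)$ on the $11$-dimensional space $\mathbb C[t]_{\le10}$. A polynomial on which all of them vanish is a binary form of degree $10$ with $11$ zeros counted with multiplicity (with a zero at $\infty$ if $\infty\in B$), so it is $0$. Thus the functionals are independent, and their values can be prescribed. Prescribe $\mathrm{ev}_b(f)=0$, $f(0)=0$, $f'(0)=1$, $f(\omega^j)=1/c_j$, and $f(\omega^l)=0$ for $l\ne j$. Then $\sum_lc_lf(\omega^l)=1=f'(0)$, so $f\in L$ by (4). $\square$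

For $B=\varnothing$ and $j=0$ one can write $f=t+t^2+t^3$: then $f(1)=3=1/c_0$, $f(\omega)=f(\omega^2)=0$, $f(0)=0$, $f_1=1$, and $f_4+f_7+f_{10}=0$.

**Step 4: the product bound.** This step carries out the plan of Section 4.

**Proposition 8.** Let $Y\subseteq\mathbb PU$ be any variety and $u\in\mathbb PU$ with $R:=\mathrm R_Y(u)\le3$. Then $\mathrm R_{X\times Y}(p\otimes u)=3R$.

*Proof.* "$\le$" is (2) together with $\mathrm R_X(p)\le3$. For "$\ge$", let $p\otimes u=\sum_{i=1}^N\mathrm{ev}_{t_i}\otimes b_i$ with $t_i\in\mathbb P^1$ and $0\ne b_i\in\widehat Y$, scalars absorbed in $b_i$. Let $A$ be the set of those $t_i$ not in $\{0,1,\omega,\omega^2\}$. Lemma 6 says that for every $f\in L$ with $p(f)=1$ at least $R$ indices have $\mathrm{ev}_{t_i}(f)\ne0$.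

*Case $|A|\le6$.* For each $j$ take $f$ from Lemma 7 with $B=A$. It vanishes at all $t_i$ in $A$, at $0$, and at $\omega^l$ for $l\ne j$. So only indices with $t_i=\omega^j$ survive, and there are at least $R$ of them. These index sets are disjoint for $j=0,1,2$, so $N\ge3R$.

*Case $|A|>6$.* Choose $B\subset A$ with $|B|=6$ and take $f$ from Lemma 7 with $j=0$. Each element of $B$ is some $t_i$, so at least $6$ indices are killed, while at least $R$ survive. So $N\ge R+6\ge3R$, because $R\le3$. $\square$

**Step 5: the three values.** Proposition 8 with $Y=\mathbb P^0$, $R=1$, gives $\mathrm R_X(p)=3$. Hence Proposition 8 applies with $Y=X$, $u=p$, $R=3$, and gives $\mathrm R_{X^{\times2}}(p\otimes p)=9$. For every $f\in L$ we have $\frac1\varepsilon(f(\varepsilon)-f(0))\to f'(0)$, so $p=\lim_{\varepsilon\to0}\frac1\varepsilon(\mathrm{ev}_\varepsilon-\mathrm{ev}_0)$ in $V$ and $\underline{\mathrm R}_X(p)\le2$. As $\mathrm R_X(p)=3$, the point $p$ is not in $X=\sigma_1(X)$, so $\underline{\mathrm R}_X(p)=2$. The conjecture is disproved. $\blacksquare$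

*Remark.* Compare with Section 3: here $p$ has only one decomposition of length $3$. Let $p=\sum_{i=1}^3\beta_i\,\mathrm{ev}_{t_i}$. Since $|A|\le3$, the first case of the proof (with $R=1$) shows that each $\omega^j$ occurs exactly once among the $t_i$. Evaluating at the $f$ of Lemma 7 for $B=\varnothing$ gives $1=\beta/c_j$ for the coefficient $\beta$ at $\omega^j$, so $\beta=c_j$.

## 6. Spans of divisors on a rational normal curve

For Theorem 2 the double point $2\cdot0$ is replaced by an $s$-fold point, and we need a language for spans of non-reduced point sets.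

Fix $d$ and let $\mathbb C^{d+1}=H^0(\mathcal O_{\mathbb P^1}(d))^*$, the dual of the space of binary forms of degree $d$. For each $t\in\mathbb P^1$ let $v(t)$ be evaluation at $t$, with a fixed choice of scalar.

**Definition.** An effective divisor $E=\sum m_iq_i$ on $\mathbb P^1$ is given by a nonzero binary form $F_E$ of degree $\deg E=\sum m_i$, up to scalar. Let $H^0(\mathcal I_E(d))$ be the space of forms of degree $d$ divisible by $F_E$, and let $\langle E\rangle\subset\mathbb C^{d+1}$ be its annihilator.

For distinct points, $\langle q_1+\dots+q_m\rangle$ is the span of the $v(q_i)$. In an affine coordinate, with $d\ge2$, $\langle2\cdot0\rangle=\{f\mapsto\alpha f(0)+\beta f'(0)\}$, and $\langle2\cdot0+1\rangle$ is spanned by $f(0),f'(0),f(1)$.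

*Dimension.* If $\deg E\le d+1$, then $H^0(\mathcal I_E(d))=F_E\cdot\mathbb C[x,y]_{d-\deg E}$ has dimension $d+1-\deg E$; if $\deg E>d+1$ it is $0$. So $\dim\langle E\rangle=\min(\deg E,d+1)$.

*Sums and intersections.* Write $E\cup F$ and $E\cap F$ for the least common multiple and greatest common divisor; for example $(2\cdot0+1)\cup(0+3\cdot1)=2\cdot0+3\cdot1$ and $(2\cdot0+1)\cap(0+3\cdot1)=0+1$, the last being the sum of the points $0$ and $1$. A form is divisible by $F_E$ and by $F_F$ exactly when it is divisible by their least common multiple, so $H^0(\mathcal I_E(d))\cap H^0(\mathcal I_F(d))=H^0(\mathcal I_{E\cup F}(d))$. Taking annihilators,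
$$\langle E\rangle+\langle F\rangle=\langle E\cup F\rangle. \tag{5}$$
If $\deg(E\cup F)\le d+1$, then $\dim(\langle E\rangle\cap\langle F\rangle)=\deg E+\deg F-\deg(E\cup F)=\deg(E\cap F)=\dim\langle E\cap F\rangle$. Since $\langle E\cap F\rangle$ lies in both spans,
$$\deg(E\cup F)\le d+1\ \Longrightarrow\ \langle E\rangle\cap\langle F\rangle=\langle E\cap F\rangle. \tag{6}$$
The degree condition matters: for $d=1$, $E=q_1+q_2$, $F=q_3+q_4$ with four distinct points, both spans are $\mathbb C^2$ while $\langle E\cap F\rangle=\langle0\rangle=0$. A consequence of (5) and the dimension formula: if $E_1,\dots,E_m$ are pairwise disjoint with total degree at most $d+1$, then $\langle E_1+\dots+E_m\rangle=\bigoplus_i\langle E_i\rangle$.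

*Limits.* We say $E_i\to E$, for divisors of the same degree $e\le d+1$, if suitable forms $F_{E_i}$ converge to $F_E\ne0$. Divisors of degree $e$ form a projective space, so every sequence of them has a convergent subsequence.

**Lemma 9.** Let $E_i\to E$ be effective divisors of degree $e\le d+1$. (i) Every $y\in\langle E\rangle$ is a limit of vectors $y_i\in\langle E_i\rangle$. (ii) If $y_i\in\langle E_i\rangle$ and $y_i\to y$, then $y\in\langle E\rangle$.

*Proof.* If $e=d+1$ all spans are $\mathbb C^{d+1}$. Otherwise let $G_i$ be the $(d+1-e)\times(d+1)$ matrix whose rows are the coefficients of $F_{E_i}x^ay^{d-e-a}$, $0\le a\le d-e$, and $G$ the same for $E$. Then $G_i\to G$, all these matrices have full row rank, and $\langle E_i\rangle=\ker G_i$, $\langle E\rangle=\ker G$. For (ii), $Gy=\lim G_iy_i=0$. For (i), let $G_i^*$ be the conjugate transpose. The matrices $G_iG_i^*$ and $GG^*$ are invertible, and $y_i=y-G_i^*(G_iG_i^*)^{-1}G_iy$ lies in $\ker G_i$. It tends to $y-G^*(GG^*)^{-1}Gy=y$, because $Gy=0$. $\square$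

## 7. Curves for every pair $(s,r)$

**Proof of Theorem 2.**

**Step 1: construction.** We set up the relation and name the room left over. Let $q,z_1,\dots,z_r\in\mathbb P^1$ be distinct, and
$$W=sq,\qquad Z=z_1+\dots+z_r,\qquad T=W+Z,\qquad \deg T=r+s,\qquad D:=d+1-r-s .$$
By hypothesis $D\ge(r-1)M\ge r-1$. Since $r>s\ge2$, we have $r-1\ge s$ and $r-1\ge2$, so $D\ge\max(s,2)$; also $r+s\ge5$. Choose $w\in\langle sq\rangle\setminus\langle(s-1)q\rangle$, possible by dimension, and let
$$o=w-\sum_{l=1}^rv(z_l)\in\langle T\rangle,\qquad \pi:\mathbb C^{d+1}\to V:=\mathbb C^{d+1}/\mathbb Co .$$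
Since $\deg T\le d+1$, $\langle T\rangle=\langle W\rangle\oplus\bigoplus_l\mathbb Cv(z_l)$, and so $o\ne0$ and $\mathbb PV=\mathbb P^{d-1}$. Moreover
$$o\notin\langle T'\rangle\quad\text{for every effective } T'\le T,\ T'\ne T. \tag{7}$$
Indeed $T'\le T-z_l$ for some $l$, or $T'\le T-q$. In the first case all vectors of $\langle T'\rangle$ have zero component along $v(z_l)$, and $o$ does not. In the second case their component in $\langle W\rangle$ lies in $\langle(s-1)q\rangle$, and that of $o$ is $w$.

**Step 2: $o$ avoids small spans.** This says that dividing by $o$ creates no relations among few points except those involving all of $T$.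

$$\text{If }\deg E<r+s\text{ and }\deg(E\cup T)\le d+1,\text{ then } o\notin\langle E\rangle. \tag{8}$$
Otherwise $o\in\langle E\rangle\cap\langle T\rangle=\langle E\cap T\rangle$ by (6). As $\deg(E\cap T)\le\deg E<\deg T$, the divisor $E\cap T$ is proper in $T$, contradicting (7).

**Step 3: the curve and the point.** We show that $X:=\{[\pi v(t)]:t\in\mathbb P^1\}\subset\mathbb P^{d-1}$ is a smooth rational curve. If $\deg E\le2$, then $\deg E<5\le r+s$ and $\deg(E\cup T)\le r+s+2\le d+1$ because $D\ge2$. So $o\notin\langle E\rangle$ by (8). With $E=t$, we get $\pi v(t)\ne0$, and $t\mapsto[\pi v(t)]$ is a morphism. With $E=t+t'$, $t\ne t'$: a nontrivial relation between $\pi v(t)$ and $\pi v(t')$ would be a nonzero vector of $\langle t+t'\rangle$ in $\mathbb Co$, which is excluded; so the morphism is injective. With $E=2t$: $\langle2t\rangle$ is spanned by $v(t)$ and its derivative along the curve, and their images under $\pi$ are independent; so the morphism is injective on tangent vectors. An injective morphism from a projective curve that is injective on tangent vectors is a closed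 embedding. Hence $X\cong\mathbb P^1$ is smooth. It is nondegenerate, because the $v(t)$ span $\mathbb C^{d+1}$ and so their images span $V$.

Let
$$p=\pi(w)=\sum_{l=1}^r\pi v(z_l),$$
the two expressions being equal because $\pi(o)=0$. Once $p\ne0$ is known (Step 4), this shows $\mathrm R_X(p)\le r$.

**Step 4: interpolation.** This is the analogue of Lemma 7, with room $D$.

*Claim.* Let $B\subset\mathbb P^1\setminus\{q,z_1,\dots,z_r\}$ with $|B|\le D$ and $j\in\{1,\dots,r\}$. There is $f\in V^*$ with $f(\pi v(b))=0$ for $b\in B$, $f(\pi v(q))=0$, $f(\pi v(z_l))=\delta_{lj}$ and $f(p)=1$.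

The divisor $B+T$ (with $B$ read as the sum of its points) has degree at most $D+r+s=d+1$, so
$$\langle B+T\rangle=\bigoplus_{b\in B}\mathbb Cv(b)\oplus\langle W\rangle\oplus\bigoplus_l\mathbb Cv(z_l).$$
In $\langle W\rangle$ the vectors $w$ and $v(q)$ are linearly independent: $s\ge2$, so $v(q)\in\langle(s-1)q\rangle$, while $w\notin\langle(s-1)q\rangle$. Hence there is a functional $\tilde f$ on $\mathbb C^{d+1}$ with $\tilde f(v(b))=0$, $\tilde f(v(q))=0$, $\tilde f(w)=1$, $\tilde f(v(z_l))=\delta_{lj}$. It satisfies $\tilde f(o)=1-1=0$, so it descends to $f\in V^*$ with the required values. In particular $p\ne0$.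

**Step 5: multiplicativity.** Let $R=\mathrm R_Y(u)\le M$ and $p\otimes u=\sum_{i=1}^N\pi v(t_i)\otimes b_i$ with $0\ne b_i\in\widehat Y$. Let $A$ be the set of $t_i$ not in $\{q,z_1,\dots,z_r\}$.

If $|A|\le D$, take for each $j$ the $f$ of Step 4 with $B=A$. The only indices with $f(\pi v(t_i))\ne0$ have $t_i=z_j$, so by Lemma 6 there are at least $R$ of them. Summing over $j$, $N\ge rR$.

If $|A|>D$, choose $B\subset A$ with $|B|=D$ and any $j$. At least $D$ indices are killed and at least $R$ survive, so
$$N\ge D+R\ge(r-1)M+R\ge(r-1)R+R=rR .$$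

So $\mathrm R_{X\times Y}(p\otimes u)\ge rR$ whenever $R\le M$. The case $Y=\mathbb P^0$ (here $1\le M$) gives $\mathrm R_X(p)\ge r$, and with Step 3, $\mathrm R_X(p)=r$. Then (2) gives $\mathrm R_{X\times Y}(p\otimes u)\le rR$, and equality follows.

**Step 6: $\underline{\mathrm R}_X(p)\le s$.** We move the $s$-fold point apart. Choose reduced divisors $E_i\to sq$ of degree $s$. By Lemma 9(i) there are $w_i\in\langle E_i\rangle$ with $w_i\to w$. As $E_i$ is a sum of $s$ distinct points, $w_i$ is a combination of $s$ vectors $v(t)$. Thus $\pi(w_i)$, nonzero for large $i$, has $X$-rank at most $s$, and $\pi(w_i)\to\pi(w)=p\ne0$.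

**Step 7: $\underline{\mathrm R}_X(p)\ge s$.** We show that a limit of points of rank at most $s-1$ cannot be $p$; for this the limit is captured by a divisor. Suppose $p\in\sigma_{s-1}(X)$. By (1) there are vectors of rank at most $s-1$ tending to $p$. Padding with extra points, each lies in $\pi\langle E_i\rangle$ for a reduced divisor $E_i$ of degree $s-1$. So there are $y_i\in\langle E_i\rangle$ with $\pi(y_i)\to p$. Pass to a subsequence with $E_i\to E$, $\deg E=s-1$.

*The limit lies in $\pi\langle E\rangle$.* Here $\deg E=s-1<r+s$ and $\deg(E\cup T)\le s-1+r+s\le d+1$ because $D\ge s$. So $o\notin\langle E\rangle$ by (8), that is, $\pi$ is injective on $\langle E\rangle$. The $y_i$ are bounded: otherwise, along a subsequence, $|y_i|\to\infty$ and $y_i/|y_i|\to y_\infty$ with $|y_\infty|=1$. Then $y_\infty\in\langle E\rangle$ by Lemma 9(ii), and $\pi(y_\infty)=\lim\pi(y_i)/|y_i|=0$, contradicting injectivity. So along a subsequence $y_i\to y$, where $y\in\langle E\rangle$ by Lemma 9(ii) and $\pi(y)=p=\pi(w)$. Hence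
$$w+\lambda o=y\in\langle E\rangle\quad\text{for some }\lambda\in\mathbb C .$$

*The coefficient $\lambda$ vanishes.* We have $\deg(E\cup W)\le(s-1)+s=2s-1<r+s$, and $E\cup W\cup T=E\cup T$ has degree at most $d+1$. By (8), $o\notin\langle E\cup W\rangle$. But $\lambda o=y-w\in\langle E\rangle+\langle W\rangle=\langle E\cup W\rangle$ by (5). So $\lambda=0$.

*Contradiction.* Now $w=y\in\langle E\rangle\cap\langle W\rangle$. Since $\deg(E\cup W)\le 2s-1\le d+1$, this is $\langle E\cap W\rangle$ by (6). Here $E\cap W=jq$ with $j\le\deg E=s-1$, so $w\in\langle(s-1)q\rangle$, against the choice of $w$. So $\underline{\mathrm R}_X(p)=s$. $\blacksquare$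

**Proof of Corollary 3.** Apply Theorem 2 with $M=r^{k-1}$ and any $d\ge(r-1)r^{k-1}+r+s-1$. We show $\mathrm R_{X^{\times j}}(p^{\otimes j})=r^j$ by induction on $j\le k$. For $j=1$ it is $\mathrm R_X(p)=r$. For $2\le j\le k$, let $Y=X^{\times(j-1)}$ and $u=p^{\otimes(j-1)}$, of rank $r^{j-1}\le r^{k-1}=M$ by induction. Theorem 2 gives $\mathrm R_{X^{\times j}}(p^{\otimes j})=r\cdot r^{j-1}=r^j$. For $k=2$, $(s,r)=(2,3)$ the condition is $d\ge2\cdot3+3+2-1=10$, and $X\subset\mathbb P^{d-1}$ with $d-1\ge9$ arbitrary. $\blacksquare$

**Smoothness of the degree ten curve.** It remains to see that the curve of Theorem 1 is an instance of this construction. Take $d=10$, $s=2$, $r=3$, $M=3$, $q=0$, $z_l\in\{1,\omega,\omega^2\}$, let $w$ be the functional $f\mapsto f'(0)$, which is in $\langle2\cdot0\rangle\setminus\langle0\rangle$ (here $\langle 0\rangle$ is the span of the point $0$), and choose the scalar of $v(\omega^j)$ so that $v(\omega^j)=c_j\mathrm{ev}_{\omega^j}$. Then $o(f)=f'(0)-\sum_jc_jf(\omega^j)$. By (4), $L$ is the annihilator of $o$ in $\mathbb C[t]_{\le10}$, so $\mathbb C^{11}/\mathbb Co=L^*$,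 with $\pi$ the restriction of functionals to $L$. Thus $X$ and $p$ are those of Step 3, and $X$ is a smooth rational curve. This finishes Theorem 1.

## 8. Cones give counterexamples in every dimension

The curves above can be replaced by varieties of any dimension $1+m$. Let $X\subset\mathbb PV$ and $p$ be as in Theorem 2, and let $X'\subset\mathbb P(V\oplus\mathbb C^m)$ be the cone over $X$ with vertex $\mathbb P\mathbb C^m$. Its affine cone is $\widehat X\oplus\mathbb C^m$, so $X'$ is a nondegenerate variety of dimension $1+m$. The projection $\rho:V\oplus\mathbb C^m\to V$ maps $\widehat X'$ into $\widehat X$ (some vectors to $0$) and fixes $p$.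

Applying $\rho$ to a decomposition of $p$ along $X'$ gives one along $X$ of at most the same length, so $\mathrm R_{X'}(p)\ge\mathrm R_X(p)$. If $g_i\to p$ with $\mathrm R_{X'}(g_i)\le a$, then $\rho(g_i)\to p\ne0$ and $\mathrm R_X(\rho(g_i))\le a$ for large $i$; with (1), $\underline{\mathrm R}_{X'}(p)\ge\underline{\mathrm R}_X(p)$. Applying $\rho^{\otimes j}$, which maps the cone over $X'^{\times j}$ into the cone over $X^{\times j}$ and fixes $p^{\otimes j}$, we get $\mathrm R_{X'^{\times j}}(p^{\otimes j})\ge\mathrm R_{X^{\times j}}(p^{\otimes j})$. The reverse inequalities hold because $X\subset X'$. So all three quantities are unchanged, and counterexamples exist in every dimension.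

## 9. From limits to linear spans: strictness at a high power

We return to the heuristic of Section 2. From $p=\lim g_i$ with $\mathrm R_X(g_i)\le s$ we get $p^{\otimes k}=\lim g_i^{\otimes k}$, a limit of tensors of rank at most $s^k$, and rank is not controlled by limits. But a *linear span* in finite dimension is closed, so it contains its limits. The price is the dimension of the span, which grows only polynomially in $k$ because the tensors $g^{\otimes k}$ are symmetric.

**Proof of Theorem 4.**

**Step 1: put $p^{\otimes k}$ in a span of low-rank tensors.** Let $S\subset\mathbb C^{n+1}$ be the set of nonzero vectors whose class has $X$-rank at most $s$. By (1), a representative $\hat p$ of $p$ is a limit of vectors of $S$. Let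
$$L_k=\operatorname{span}\{g^{\otimes k}:g\in S\}\subset\mathrm{Sym}^k\mathbb C^{n+1}\subset(\mathbb C^{n+1})^{\otimes k}.$$
As a finite-dimensional subspace, $L_k$ is closed, and $g\mapsto g^{\otimes k}$ is continuous. So $\hat p^{\otimes k}\in L_k$.

**Step 2: count.** Choose a basis of $L_k$ among the spanning tensors $g^{\otimes k}$. It has at most $\dim\mathrm{Sym}^k\mathbb C^{n+1}=\binom{n+k}n$ elements. So $\hat p^{\otimes k}$ is a combination of at most $\binom{n+k}n$ tensors $g^{\otimes k}$, $g\in S$, each of $X^{\times k}$-rank at most $s^k$ by (2). Hence $\mathrm R_{X^{\times k}}(p^{\otimes k})\le\binom{n+k}ns^k$.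

**Step 3: compare with $r^k$.** Nondegeneracy gives $r\le n+1$, so
$$\frac sr\le\frac{r-1}r\le\frac n{n+1}.$$
If $\binom{n+k}n\left(\frac n{n+1}\right)^k<1$, then $\binom{n+k}ns^k\le r^k\binom{n+k}n\left(\frac n{n+1}\right)^k<r^k$. For fixed $n$, $\binom{n+k}n$ is a polynomial in $k$ of degree $n$, and $\left(\frac n{n+1}\right)^k$ decays exponentially. So the condition holds for all $k$ beyond a bound depending on $n$ only. $\blacksquare$

**Proof of Corollary 5.**

**Step 1: finiteness.** By Theorem 4 there is a $k$, depending on $n$ only, at which strictness holds for all $(X,p)$ in $\mathbb P^n$ with $\underline{\mathrm R}_X(p)<\mathrm R_X(p)$. So $e(n)<\infty$.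

**Step 2: strictness persists.** We need this to turn failure at one exponent into a lower bound. If $\mathrm R_{X^{\times k}}(p^{\otimes k})<r^k$ with $r=\mathrm R_X(p)$, then by (2) $\mathrm R_{X^{\times(k+1)}}(p^{\otimes(k+1)})<r^k\cdot r=r^{k+1}$. So if strictness fails for $(X,p)$ at $k$, it fails at all smaller exponents too, and $e(n)>k$.

**Step 3: failure.** Corollary 3 with $(s,r)=(2,3)$ and $d=n+1$ gives a pair $(X,p)$ in $\mathbb P^n$ for which strictness fails at $k$, provided $n+1\ge2\cdot3^{k-1}+4$, that is, $2\cdot3^{k-1}\le n-3$. The largest such $k$ is $1+\lfloor\log_3\frac{n-3}2\rfloor$, and Step 2 gives $e(n)>1+\lfloor\log_3\frac{n-3}2\rfloor$. For $n\ge9$ we have $\frac{n-3}2\ge3$, so the right side is at least $2$ and $e(n)\ge3$.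

**Step 4: fixed $(s,r)$.** Given $2\le s<r$ and any exponent $k$, Corollary 3 provides $X,p$ with $\underline{\mathrm R}_X(p)=s$, $\mathrm R_X(p)=r$ and $\mathrm R_{X^{\times k}}(p^{\otimes k})=r^k$. So no exponent independent of $n$ works for that pair. $\blacksquare$
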